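# Steinhaus surfaces that are not surfaces of revolution

## 1. The round sphere, stretched along its parallels

Let $\Sigma\subset\mathbb R^3$ be the unit sphere with its round metric $g_0$. Write $n=(0,0,1)$, $s=(0,0,-1)$, let $r\in[0,\pi]$ be the spherical distance from $n$, and let $\theta$ be the longitude, so that $x=\sin r\cos\theta$, $y=\sin r\sin\theta$, $z=\cos r$ and $g_0=dr^2+\sin^2 r\,d\theta^2$. Consider the smooth 1-form $\omega=(x\,dy-y\,dx)|_\Sigma$. Substituting,
$$x\,dy-y\,dx=\sin r\cos\theta(\cos r\sin\theta\,dr+\sin r\cos\theta\,d\theta)-\sin r\sin\theta(\cos r\cos\theta\,dr-\sin r\sin\theta\,d\theta)=\sin^2 r\,d\theta .$$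
Let $u\ge 0$ be a smooth function on $\Sigma$ that vanishes near $n$ and near $s$, and put
$$g=g_0+u\,\omega^2=dr^2+f^2d\theta^2,\qquad f^2=\sin^2 r+u\sin^4 r. \tag{1}$$
This is a smooth Riemannian metric: it is a sum of the positive definite $g_0$ and the nonnegative smooth tensor $u\omega^2$. Along the meridians nothing has changed, since $\omega$ vanishes on $\partial_r$. Along the parallels lengths have grown, since $f\ge\sin r$. The function $u$ may depend on $r$ and $\theta$ in any way we like.

Two facts about the distance $d_g$ are immediate.

**Distances to the poles.** For every $x\in\Sigma$,
$$d_g(n,x)=r(x),\qquad d_g(x,s)=\pi-r(x). \tag{2}$$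
Since $g\ge g_0$, every curve has $g$-length at least its $g_0$-length, so $d_g(n,x)\ge d_{g_0}(n,x)=r(x)$. The meridian arc from $n$ to $x$ has $g$-length exactly $r(x)$. The second equality is proved the same way.

**Distances between opposite points.** For every $x\in\Sigma$,
$$d_g(x,-x)\ge d_{g_0}(x,-x)=\pi , \tag{3}$$
again because $g\ge g_0$.

The construction is meant to control, for each point of a surface, *which points are farthest from it*. We shall see that (2) alone forces all distances to be at most $\pi$ and allows each point at most one other point at distance $\pi$. Then (3) says that there is such a point, namely $-x$. None of this uses any symmetry of $u$.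

## 2. Antipodes and Steinhaus surfaces

**Convex surface.** A convex surface $S\subset\mathbb R^3$ is the boundary of a compact convex body with nonempty interior. It carries its intrinsic metric $d$: the distance between two points is the length of the shortest curve on $S$ joining them. When $S$ is smooth, $d$ is the Riemannian distance of the induced metric. A *shortest path* is a curve whose length equals the distance of its endpoints.

**Antipode.** An antipode of $p\in S$ is a point of $S$ at maximal intrinsic distance from $p$. The set of antipodes is $F_p$. It is nonempty because $S$ is compact.

**Steinhaus surface.** $S$ is a Steinhaus surface if every $p$ has a unique antipode, again written $F_p$, and $F_{F_p}=p$ for all $p$.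

On the unit sphere $F_p=-p$, so the sphere is a Steinhaus surface. Other known examples are certain centrally symmetric surfaces of revolution (for instance ellipsoids with two equal axes and a third, shorter axis), cylinders of small height, and boundaries of intersections of two solid balls when the part of the smaller sphere inside the bigger ball does not exceed a hemisphere. No convex polyhedron is a Steinhaus surface. All the examples in the list are surfaces of revolution, and the following question comes from Joël Rouyer, "Steinhaus conditions for convex polyhedra", arXiv:1506.02284 (2015): *is there a Steinhaus surface that is not invariant under all rotations about any fixed line?*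

The answer is **yes**. Such surfaces can be chosen $C^\infty$ with positive Gauss curvature (Theorem 5), and even with no nontrivial symmetry at all (Theorem 6).

We use the following textbook facts.

1. **(NB) Non-branching** (A. D. Alexandrov, *Intrinsic Geometry of Convex Surfaces*). If two shortest paths on a convex surface start at $p$ and have a common initial arc of positive length, then one is contained in the other. For smooth surfaces this is the uniqueness of geodesics with given initial data.
2. **Weyl's problem** (Nirenberg, *Comm. Pure Appl. Math.* 6 (1953); also Pogorelov). A smooth metric of positive curvature on the 2-sphere is induced by a smooth embedding into $\mathbb R^3$ whose image is a closed convex surface.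
3. **Rigidity** (Cohn-Vossen in the smooth case, Pogorelov in general). Every isometry between closed convex surfaces is the restriction of a Euclidean motion, possibly orientation-reversing.
4. For a metric $dr^2+f^2d\theta^2$ with $f>0$, the Gauss curvature is $K=-f_{rr}/f$.

Here is what (NB) excludes. On a cone of total angle larger than $2\pi$, which is not a convex surface, take two rays from the apex making an angle at least $\pi$ on both sides, and points on them at distances $1$ and $\ell$ from the apex. A curve joining the points and avoiding the apex sweeps an angle at least $\pi$. When it first reaches the ray at angle exactly $\pi$ from its start, at distance $\sigma$ from the apex, it has length at least $1+\sigma$ (unfold into the plane). The rest has length at least $|\ell-\sigma|$, so the total is at least $1+\ell$. Hence the path through the apex is shortest. Letting the second ray vary, we get shortest paths that agree up to the apex and then separate.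

## 3. The tall cylinder, or why central symmetry is not enough

A sensible first attempt is to take a centrally symmetric surface with little other symmetry and to hope that $F_p=-p$. Involutivity would then be automatic. The attempt stops at the word "hope", and one sees it on a surface where everything can be computed.

Let $S$ be the boundary of a solid circular cylinder of radius $a$ and height $h$. Let $N,S_0$ be the centers of the bases, and let $p$ be a point of the middle circle. A curve on $S$ from $p$ to $N$ must reach the rim of the base containing $N$. Up to that moment its length is at least $h/2$, and from there on at least $a$. So $d(p,N)\ge a+h/2$. Suppose now that $p$ had a unique antipode. The reflection in the middle plane is an isometry of $S$ fixing $p$, so it would fix the antipode, which would therefore lie on the middle circle, at distance at most $\pi a$ from $p$. If $a+h/2>\pi a$, that is $h>(2\pi-2)a$, this contradicts $d(p,N)\ge a+h/2$. So tall cylinders are not Steinhaus surfaces, although they are centrally symmetric and of revolution.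

The point of failure is that nothing bounds the distances from $p$ to points *other* than $-p$. We need an upper bound for all distances, and a reason for equality to occur once only. A pair of poles gives both.

## 4. Two poles force an upper bound and uniqueness

**Bipolar.** A convex surface $S$ is *bipolar* with poles $N,S_0\in S$ and constant $R>0$ if
$$d(N,x)+d(x,S_0)=R\qquad\text{for all }x\in S. \tag{4}$$

The unit sphere is bipolar with any pair of opposite points and $R=\pi$. Taking $x=N$ in (4) gives $d(N,S_0)=R$. Also $d(N,x)\le R$ always, with equality only for $x=S_0$.

**Theorem 1.** Let $S$ be bipolar with constant $R$. Then $d(p,q)\le R$ for all $p,q$, and for each $p$ there is at most one $q$ with $d(p,q)=R$. Consequently $S$ is a Steinhaus surface with $d(p,F_p)$ independent of $p$ if and only if every $p\in S$ has some $q\in S$ with $d(p,q)=R$.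

*Proof.*

**Step 1: the upper bound, and what equality means.** We compare the detour through $N$ with the detour through $S_0$. By the triangle inequality both
$$d(p,N)+d(N,q)\quad\text{and}\quad d(p,S_0)+d(S_0,q)$$
are at least $d(p,q)$. By (4) for $p$ and for $q$, their sum is $2R$. Hence $d(p,q)\le R$. If $d(p,q)=R$, then both numbers are at least $R$ and their sum is $2R$, so
$$d(p,N)+d(N,q)=R=d(p,S_0)+d(S_0,q). \tag{5}$$
In particular, a shortest path from $p$ to $N$ followed by a shortest path from $N$ to $q$ has length $R=d(p,q)$, so it is a shortest path. The same holds with $S_0$ in place of $N$.

**Step 2: uniqueness.** We use that all these shortest paths can be made to begin with the same arc. If $p=N$ and $d(N,q)=R$, then $d(q,S_0)=0$ by (4), so $q=S_0$. If $p=S_0$, then likewise $q=N$. Now let $p\ne N,S_0$ and suppose $d(p,q)=d(p,q')=R$. Fix one shortest path $\gamma$ from $p$ to $N$; it has positive length. By Step 1, $\gamma$ followed by a shortest path from $N$ to $q$ is a shortest path, and so is $\gamma$ followed by a shortest path from $N$ to $q'$. They have the common initial arc $\gamma$, so by (NB) one contains the other. Both have length $R$, so they coincide, and $q=q'$.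

**Step 3: the equivalence.** Suppose every $p$ has some $q$ with $d(p,q)=R$. By Steps 1 and 2, $q$ is the unique farthest point of $p$, so $F_p=q$. Since $d(q,p)=R$ too, $F_q=p$. So $S$ is a Steinhaus surface with $d(p,F_p)=R$ for all $p$. Conversely, if $S$ is a Steinhaus surface with $d(p,F_p)$ constant, the constant is $d(N,F_N)$. This equals $R$, because $d(N,x)\le R$ with equality at $x=S_0$. Hence every $p$ has $F_p$ at distance $R$. $\square$

Poles alone do not make a Steinhaus surface, since the existence of a point at distance $R$ can fail. The cylinder shows exactly when it does, and also what repairs it.

## 5. Cylinders: comparison with a round sphere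

**Proposition 2.** The boundary of a solid circular cylinder of radius $a$ and height $h$ is a Steinhaus surface with constant antipodal distance if and only if $h\le(\pi-2)a$.

*Proof.* Put $R=2a+h$, so the condition reads $R\le\pi a$.

**Step 1: coordinates and poles.** We show that the centers $N,S_0$ of the bases are poles with constant $R$. Let $r$ be the arclength along the profile from $N$ (base radius, then height, then the other base radius) and $\theta$ the angle around the axis. Off the poles the metric is $dr^2+f^2d\theta^2$ with
$$f=\min(r,a,R-r).$$
Let us make precise what this says for a curve parametrized by arclength. Let $\rho$ be the distance to the axis, and let $z$ be the height measured from the base containing $N$. Then $r=\rho+z$ on that base and the side, and $R-r=\rho+(h-z)$ on the side and the other base. So $r$ is a locally Lipschitz function of position, and off the poles so is $\theta$ (locally chosen). Hence $r,\theta$ are Lipschitz along a curve parametrized by arclength that avoids the poles. At almost every time with $r\ne a,a+h$ the squared speed is $r'^2+f^2\theta'^2$. On the set of times when $r=a$ or $r=a+h$, the functions $r,\rho,z$ have zero derivative almost everywhere, so the squared speed is $f^2\theta'^2=r'^2+f^2\theta'^2$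 there as well. Thus the length is $\int\sqrt{r'^2+f^2\theta'^2}$. For any curve, $|r'|\le1$ almost everywhere (at a pole $r$ is extremal, so $r'=0$ wherever it exists), so its length is at least the change of $r$. Meridians attain this bound. Hence $d(N,x)=r(x)$ and $d(x,S_0)=R-r(x)$, which is (4).

**Step 2: if $\pi a\ge R$, opposite points are at distance $R$.** We compare with the round sphere of intrinsic diameter $R$, whose metric is $dr^2+f_0^2d\theta^2$ with $f_0=\frac R\pi\sin\frac{\pi r}{R}$. From $\sin t\le t$ we get $f_0\le r$, and by the symmetry $r\mapsto R-r$ also $f_0\le R-r$. Finally $f_0\le R/\pi\le a$. So $f\ge f_0$. Let $p=(r,\theta)$ be a point other than a pole and $q=(R-r,\theta+\pi)$. A curve from $p$ to $q$ through $N$ has length at least $r+(R-r)=R$, and one through $S_0$ at least $(R-r)+r=R$. A rectifiable curve avoiding both poles has length $\int\sqrt{r'^2+f^2\theta'^2}\ge\int\sqrt{r'^2+f_0^2\theta'^2}$. The right side is the length of a curve joining two opposite points of the comparison sphere, so it is at least $R$. Hence $d(p,q)\ge R$, and by Theorem 1 $d(p,q)=R$. The poles are at distance $R$ from each other. Theorem 1 gives the claim.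

**Step 3: if $\pi a<R$, some point has no point at distance $R$.** Let $p$ lie on the middle circle $r=R/2$; this circle lies on the side of the cylinder and has radius $a$. If $d(p,q)=R$, then (5) gives $R/2+r(q)=R$, so $q$ lies on the middle circle too, and $d(p,q)\le\pi a<R$, a contradiction. By Theorem 1, the surface is not a Steinhaus surface with constant antipodal distance. $\square$

Step 2 never used that $f$ is independent of $\theta$. It used only that the metric has poles and that its parallels are at least as long, element by element, as those of the round sphere. The metrics (1) have both properties.

## 6. From the metric to a convex surface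

**Lemma 3.** If the metric $g$ of (1) has Gauss curvature $K>0$, then $(\Sigma,g)$ is isometric to a smooth convex surface $S\subset\mathbb R^3$. This $S$ is a Steinhaus surface, and its antipodal map corresponds to $x\mapsto-x$ on $\Sigma$.

*Proof.* By the solution of Weyl's problem there is a smooth embedding $\iota:\Sigma\to\mathbb R^3$ inducing $g$, whose image $S$ is a closed convex surface. The intrinsic distance of $S$ corresponds under $\iota$ to $d_g$. By (2), $d_g(n,x)+d_g(x,s)=\pi$ for all $x$, so $S$ is bipolar with poles $\iota(n),\iota(s)$ and $R=\pi$. Theorem 1 gives $d_g\le\pi$, and (3) gives $d_g(x,-x)\ge\pi$. So $d_g(x,-x)=\pi$ for every $x$. By Theorem 1 again, $S$ is a Steinhaus surface, and the unique point at distance $\pi$ from $x$ is $-x$. $\square$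

**Positive curvature for small $u$.** The lemma needs $K>0$, and we obtain it by scaling. Choose $r_0>0$ such that $u=0$ for $r\le r_0$ and for $r\ge\pi-r_0$. Replace $u$ by $\varepsilon u$ with $\varepsilon\in[0,1]$. Where $r\le r_0$ or $r\ge\pi-r_0$, the metric is round and $K=1$. Where $r_0\le r\le\pi-r_0$, we have $f_\varepsilon=\sin r\sqrt{1+\varepsilon u\sin^2r}$. The functions $f_\varepsilon$ and $\partial_r^2f_\varepsilon$ are continuous in $(\varepsilon,r,\theta)$ on a compact set, so as $\varepsilon\to0$ they converge uniformly to $\sin r$ and $-\sin r$. Since $\sin r\ge\sin r_0>0$ there, $K=-\partial_r^2f_\varepsilon/f_\varepsilon\to1$ uniformly. So $K>0$ on $\Sigma$ for all small $\varepsilon>0$.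

So every admissible $u$ gives Steinhaus surfaces after scaling. These $u$ form an infinite-dimensional family, and the metrics may be taken arbitrarily $C^\infty$-close to $g_0$. This is no classification of all Steinhaus surfaces. It remains to exclude that the surface obtained happens to be a surface of revolution about some unexpected axis. For that we put the support of $u$ in small disjoint caps and detect the caps by curvature.

## 7. Each cap leaves a trace in the curvature

**Lemma 4.** Let $D_1,\dots,D_m$ be pairwise disjoint closed round caps of radius $<\pi/2$ in $\Sigma\setminus\{n,s\}$. Let $u\ge0$ be smooth, supported in $\bigcup D_i$, with $u\not\equiv0$ on each $D_i$. Then $K=1$ outside $\bigcup D_i$, and each $D_i$ contains a point with $K\ne1$.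

*Proof.* The caps are compact and avoid $n,s$, so $u$ vanishes near the poles and (1) applies. Outside $\bigcup D_i$ we have $g=g_0$, so $K=1$ there.

Suppose $K\equiv1$ on $D_i$. The plan is to run along a meridian into the cap and use that $f_{rr}=-f$ has the solution $\sin r$ only, given the initial data at the edge. Take $z\in D_i$ with $u(z)>0$. Points of $\partial D_i$ are limits of points outside all caps (the caps are finitely many, closed and disjoint), so $u=0$ on $\partial D_i$ and $z$ is interior to $D_i$. Consider the open meridian from $n$ to $s$ through $z$. Two of its points are at spherical distance $<\pi$, and the unique shortest great-circle arc between them is the piece of the meridian. A cap of radius $<\pi/2$ is geodesically convex, so with two points of the meridian $D_i$ contains the piece between them. Hence the meridian meets $D_i$ in a closed arc, and $z$ lies in its interior. At an endpoint of this arc no other cap is near, so just beyond the endpoint the meridian is outside all caps and $f=\sin r$ there. Since $f$ is smooth, $f=\sin r$ and $f_r=\cos r$ at the endpoint. On the arc, $K=1$ says $f_{rr}=-f$. By uniqueness for this linear equation, $f=\sin r$ on the whole arc, in particular at $z$. But $u(z)>0$ gives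 $f(z)>\sin r(z)$, a contradiction. $\square$

## 8. Three caps against two fixed points

**Theorem 5.** There is a $C^\infty$ convex surface of positive curvature that is a Steinhaus surface and is not invariant under all rotations about any line.

*Proof.*

**Step 1: the surface.** Take three disjoint caps $D_1,D_2,D_3$ as in Lemma 4 and a smooth $u\ge0$ supported in their union with $u\not\equiv0$ on each. Scale $u$ so that $K>0$ (Section 6). Let $\iota:(\Sigma,g)\to S$ be the isometry of Lemma 3. Then $S$ is a Steinhaus surface.

**Step 2: orbits of a hypothetical rotation group.** Suppose $S$ is invariant under all rotations about a line $\ell$. We describe the orbits. The convex body bounded by $S$ is invariant too, so its centroid $o$ is fixed by all the rotations and lies on $\ell$; and $o$ is an interior point. Radial projection $x\mapsto(x-o)/|x-o|$ is a homeomorphism from $S$ to the unit sphere of directions, and it commutes with the rotations. So $\ell\cap S$ consists of two points $a,b$, which are the only common fixed points. Every other orbit corresponds to a circle of latitude: it is a topological circle $C$, and $S\setminus C$ has exactly two components, one containing $a$ and the other containing $b$.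

**Step 3: each cap swallows a fixed point.** Choose $x_i\in D_i$ with $K(x_i)\ne1$ (Lemma 4), and let $C_i$ be the orbit of $\iota(x_i)$. Rotations restrict to isometries of $S$, so the curvature is constantly $K(x_i)\ne1$ on $C_i$. Since $K=1$ outside the caps, $\iota^{-1}(C_i)\subset D_1\cup D_2\cup D_3$. The caps are disjoint and closed, and $\iota^{-1}(C_i)$ is connected and contains $x_i$. So $\iota^{-1}(C_i)\subset D_i$.

- If $C_i$ is a point, it is $a$ or $b$, so $D_i$ contains $\iota^{-1}(a)$ or $\iota^{-1}(b)$.
- If $C_i$ is a circle, the connected set $\Sigma\setminus D_i$ does not meet $\iota^{-1}(C_i)$, so it lies in one of the two components of $\Sigma\setminus\iota^{-1}(C_i)$. The other component is therefore contained in $D_i$, and it contains $\iota^{-1}(a)$ or $\iota^{-1}(b)$.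

So each of three disjoint caps contains one of the two points $\iota^{-1}(a),\iota^{-1}(b)$, which is impossible. $\square$

This answers the question. With two caps the count in Step 3 would give no contradiction, which is why we took three.

## 9. Caps with prescribed symmetry group

**Theorem 6.** Let $G\subset O(3)$ be any finite group each of whose elements maps the $z$-axis to itself (for example $G=\{1\}$ or $G=\{\pm I\}$). There is a $C^\infty$ Steinhaus surface $S$ of positive curvature and a diffeomorphism $\iota:\Sigma\to S$ such that the intrinsic isometry group of $S$ is exactly $\iota G\iota^{-1}$. This group is also the group of restrictions to $S$ of Euclidean symmetries of $S$. In particular: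

- there are Steinhaus surfaces with no nontrivial isometry; they have no central symmetry, and $F$ is not an isometry;
- there are Steinhaus surfaces whose only nontrivial isometry is $F$.

*Proof.*

**Step 1: centers that only $G$ respects.** We look for points $c_1,\dots,c_4\in\Sigma\setminus\{n,s\}$ with free orbits (trivial stabilizers), pairwise disjoint, such that
$$A\in O(3),\quad A(Gc_j)=Gc_j\ (1\le j\le4)\ \Longrightarrow\ A\in G. \tag{6}$$
The fixed set on $\Sigma$ of an element $\ne I$ of $O(3)$ is the intersection of $\Sigma$ with a proper linear subspace, so it is nowhere dense. As $G$ is finite, the points of $\Sigma$ fixed by some non-identity element of $G$ form a nowhere dense set. So we can choose $c_1,c_2,c_3$ one after the other, each off this set, off the poles, off the finitely many points of the previous orbits, and off the linear span of the previous points. They are linearly independent, with free and pairwise disjoint orbits.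

Let $E$ be the group of $A\in O(3)$ with $A(Gc_j)=Gc_j$ for $j=1,2,3$. An element of $E$ is determined by the images of $c_1,c_2,c_3$, which lie in finite sets. So $E$ is finite, and clearly $G\subset E$. The inclusion may be strict: if $G=\{\pm I\}$ and $c_1,c_2,c_3$ are orthonormal, the map fixing $c_1,c_2$ and sending $c_3$ to $-c_3$ is in $E$ and not in $G$. The fourth point removes such elements. For $A\in E\setminus G$ and $B\in G$ we have $B^{-1}A\ne I$, so the set of $x\in\Sigma$ with $Ax=Bx$ is nowhere dense. There are finitely many pairs $(A,B)$. So we can choose $c_4\in\Sigma\setminus\{n,s\}$ with free orbit, disjoint from the previous orbits, and with $Ac_4\notin Gc_4$ for all $A\in E\setminus G$. Now (6) holds: an $A$ as in (6) is in $E$, and $Ac_4\in Gc_4$ excludes $A\in E\setminus G$.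

**Step 2: a $G$-invariant metric.** We place caps at the orbit points. Choose *distinct* small $\rho_1,\dots,\rho_4>0$ such that the closed caps
$$D_{j,\gamma}=\{x\in\Sigma:|x-\gamma c_j|\le\rho_j\},\qquad \gamma\in G,\ 1\le j\le4,$$
are pairwise disjoint, have spherical radius $<\pi/2$ and avoid $n,s$. This is possible because the points $\gamma c_j$ are distinct and none is a pole ($G$ maps $\{n,s\}$ to itself). Put
$$u=\varepsilon\exp\!\Big(\frac{-1}{\rho_j^2-|x-\gamma c_j|^2}\Big)\ \text{ in the interior of }D_{j,\gamma},\qquad u=0\ \text{ elsewhere.}$$
Then $u\ge0$ is smooth. It is $G$-invariant, since $|\sigma x-\gamma c_j|=|x-\sigma^{-1}\gamma c_j|$ for $\sigma\in G$. An element of $G$ preserves the $z$-axis, hence also its orthogonal complement, so it acts on $(x,y)$ by an element of $O(2)$. This multiplies $x\,dy-y\,dx$ by the determinant $\pm1$, so $\omega^2$ is $G$-invariant. With $g$ as in (1), this gives $G\subset\mathrm{Iso}(g)$. For small $\varepsilon$ we have $K>0$ (Section 6), and Lemma 3 provides the Steinhaus surface $S$ and $\iota$.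

**Step 3: the caps can be read off from $K$.** Put $Z=\overline{\{K\ne1\}}$. We show that $Z$ is exactly the union of the closed caps. Outside the caps $K=1$, and the union of the caps is closed, so $Z$ is contained in it. In an open cap, $|x-\gamma c_j|^2=2-2\,x\cdot\gamma c_j$ is real-analytic in $(r,\theta)$, so $u$ and the positive function $f$ are real-analytic, and so is $K-1=-f_{rr}/f-1$. By Lemma 4, $K-1$ is not identically zero on the closed cap, hence, by continuity, not on the open cap. The open cap is connected, so the zero set of $K-1$ in it has empty interior. Thus $K\ne1$ on a dense subset of the cap, and $Z$ contains the closed cap.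

**Step 4: the complement of the caps is connected.** Put $W=\Sigma\setminus Z$. Given two points of $W$, enlarge the caps slightly to concentric closed caps that are still disjoint and avoid the two points. Take a path in $\Sigma$ joining the points. For each enlarged cap that the path meets, replace the part between first entry and last exit by an arc of the boundary circle of the enlarged cap. Each such circle lies in $W$ and is disjoint from the other enlarged caps, so after finitely many replacements the path lies in $W$.

**Step 5: every isometry comes from $G$.** Distance-preserving bijections of a Riemannian manifold are smooth Riemannian isometries (Myers–Steenrod). Let $\psi\in\mathrm{Iso}(g)$. It preserves $K$, so $\psi(Z)=Z$ and $\psi(W)=W$. On the connected open set $W$ we have $g=g_0$. A Riemannian isometry between connected open subsets of the round sphere is the restriction of an element of $O(3)$, because it agrees with such an element to first order at one point, and the set where two isometries agree to first order is open and closed. So $\psi|_W=A|_W$ with $A\in O(3)$. Then $A(W)=W$, so $A(Z)=Z$, and $A$ permutes the components of $Z$, which are the caps. As $A$ preserves $g_0$, it preserves the radii of caps and maps centers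 to centers. The radii are distinct for distinct $j$, so $A(Gc_j)=Gc_j$ for each $j$. By (6), $A\in G\subset\mathrm{Iso}(g)$. Now $\psi$ and $A$ are isometries of the connected manifold $(\Sigma,g)$ that agree on an open set, so $\psi=A$. Thus $\mathrm{Iso}(g)=G$, and the isometry group of $S$ is $\iota G\iota^{-1}$.

**Step 6: Euclidean symmetries and the two cases.** A Euclidean symmetry of $S$ restricts to an isometry of $S$. By rigidity every isometry of $S$ is the restriction of a Euclidean motion. So the two groups agree. By Lemma 3, $F$ corresponds to $-I$ under $\iota$, so $F$ is an isometry if and only if $-I\in G$. For $G=\{1\}$ there is no nontrivial isometry. In particular $F$ is not an isometry and $S$ has no central symmetry, as that would restrict to a nontrivial isometry. For $G=\{\pm I\}$ the only nontrivial isometry is $F$. $\square$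

## 10. An integral inequality: the bound $f\ge\sin r$ cannot be reversed

In (1) we only lengthened parallels. Could one shorten them instead? If poles are kept and the antipodal distance is to be constant, the next theorem says no. In its hypothesis, $\theta$ is the angle at *both* poles, and $r$ and $\pi-r$ are the distances to them, so that
$$f(0,\theta)=f(\pi,\theta)=0,\qquad f_r(0,\theta)=1,\qquad f_r(\pi,\theta)=-1. \tag{7}$$

**Theorem 7.** Let $S$ be a smooth convex surface with metric $dr^2+f(r,\theta)^2d\theta^2$ in geodesic polar coordinates about two poles $r=0$ and $r=\pi$, smooth at both poles; so $S$ is bipolar with $R=\pi$. If $S$ is Steinhaus with $d(p,F_p)$ constant, then for every $\theta$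
$$\int_0^\pi\Big(\frac1{\sin^2r}-\frac1{f(r,\theta)^2}\Big)dr\ \ge\ 0. \tag{8}$$
In particular, if $f\le\sin r$ along some meridian, then $f=\sin r$ along it. If $f\le\sin r$ everywhere, then $S$ is the unit sphere up to congruence.

*Proof.* Bipolarity holds because curves have length at least $\int|dr|$ and meridians attain this.

**Step 1: the integrand is bounded.** This makes (8) meaningful and will allow a limit. Let $\kappa\ge1$ be an upper bound for $K$. Since $S$ is convex, $K\ge0$, so $f_{rr}=-Kf\le0$ and, by (7), $f\le r$. Hence $|f_{rr}|\le\kappa r$, and integrating twice from $0$ gives $|f-r|\le\kappa r^3/6$. For $r\le\sqrt{3/\kappa}$ this yields $f\ge r/2$ and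
$$0\le\frac1{f^2}-\frac1{r^2}=\frac{(r-f)(r+f)}{r^2f^2}\le\frac{(\kappa r^3/6)(2r)}{r^4/4}=\frac{4\kappa}3 .$$
Also $1/\sin^2r-1/r^2$ is bounded near $0$. So $1/\sin^2r-1/f^2$ is bounded near $r=0$, uniformly in $\theta$. The same argument with $\pi-r$ works at the other pole, and in between $f$ is positive and continuous.

**Step 2: the antipodal geodesic.** We find $F_p$ and a minimizing geodesic to it. By Theorem 1, $d(p,F_p)=\pi$ for all $p$. Let $p=(\delta,\theta)$ with $0<\delta<\pi$. The meridian arc from $p$ to the pole $r=\pi$ is a shortest path, of length $\pi-\delta$. By Step 1 of the proof of Theorem 1, followed by a shortest path from that pole to $F_p$ it is a shortest path, hence a smooth geodesic. So it continues through the pole in the opposite direction, that is, along the meridian $\theta+\pi$. By (5) the second piece has length $\pi-(\pi-\delta)=\delta$. So $F_p=(\pi-\delta,\theta+\pi)$. Parametrize this geodesic by arclength $t\in[\delta,\pi+\delta]$: it is at $(t,\theta)$ for $t\le\pi$ and at $(2\pi-t,\theta+\pi)$ for $t\ge\pi$. Write $K$ for the curvature along it.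

**Step 3: two solutions of the Jacobi equation.** One comes from rotating the parameter $\theta$, the other measures conjugate points. Put
$$y(t)=f(t,\theta)\ \ (t\le\pi),\qquad y(t)=-f(2\pi-t,\theta+\pi)\ \ (t\ge\pi).$$
Since $f_{rr}=-Kf$, we have $y''+Ky=0$ on both sides of $\pi$. By (7), from both sides $y(\pi)=0$ and $y'(\pi)=-1$. So $y$ is $C^1$ across $\pi$, and as $y''=-Ky$ extends continuously, $y''+Ky=0$ on the whole interval. (It is the normal component of the variation field of the meridians.) Let $z$ be the solution of
$$z''+Kz=0,\qquad z(\delta)=0,\quad z'(\delta)=1.$$
Its zeros after $\delta$ are the points conjugate to $p$ along the geodesic. The geodesic is minimizing on $[\delta,\pi+\delta]$, so there is no conjugate point in the interior, and $z\ge0$ on $[\delta,\pi+\delta]$. The Wronskian $z'y-zy'$ is constant. Its value at $\delta$ is $c:=y(\delta)=f(\delta,\theta)>0$, and its value at $\pi$ is $z(\pi)$. So $z(\pi)=c$.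

**Step 4: a quotient with its pole removed.** We have $(z/y)'=(z'y-zy')/y^2=c/y^2$ where $y\ne0$, but $z/y$ blows up at $t=\pi$. The same singularity is present on the round sphere, where it is that of a cotangent. So put
$$\zeta=\frac zy+c\cot t,\qquad \zeta'=c\Big(\frac1{y^2}-\frac1{\sin^2t}\Big)\quad(t\ne\pi).$$
With $\tau=t-\pi$, the equation $y''=-Ky$ gives $|y''|=O(|\tau|)$, so $y=-\tau+O(\tau^3)$; and $z=c+z'(\pi)\tau+O(\tau^2)$. Hence
$$\frac zy=-\frac c\tau-z'(\pi)+O(\tau),\qquad c\cot t=\frac c\tau+O(\tau),$$
so $\zeta\to-z'(\pi)$ from both sides and $\zeta$ extends continuously across $\pi$. Also $\zeta'$ is bounded near $\pi$, since $y^{-2}$ and $\sin^{-2}t$ both equal $\tau^{-2}+O(1)$. On $[\delta,\pi+\delta]$ neither $y$ nor $\sin t$ has another zero. We may therefore integrate across $\pi$. Since $z(\delta)=0$ and $\cot(\pi+\delta)=\cot\delta$,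
$$c\int_\delta^{\pi+\delta}\Big(\frac1{y^2}-\frac1{\sin^2t}\Big)dt=\zeta(\pi+\delta)-\zeta(\delta)=\frac{z(\pi+\delta)}{y(\pi+\delta)}\le0, \tag{9}$$
because $z(\pi+\delta)\ge0$ and $y(\pi+\delta)=-f(\pi-\delta,\theta+\pi)<0$.

**Step 5: the limit $\delta\to0$.** Dividing (9) by $c>0$ and substituting $r=2\pi-t$ for $t\ge\pi$,
$$\int_\delta^\pi\Big(\frac1{f(r,\theta)^2}-\frac1{\sin^2r}\Big)dr+\int_{\pi-\delta}^\pi\Big(\frac1{f(r,\theta+\pi)^2}-\frac1{\sin^2r}\Big)dr\le0.$$
The integrands are bounded by Step 1, by a bound independent of $\delta$. So the second integral tends to $0$ and the first to the integral over $(0,\pi)$. This is (8).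

**Step 6: the consequences.** If $f\le\sin r$ on the meridian $\theta$, the integrand in (8) is continuous and $\le0$ on $(0,\pi)$, with integral $\ge0$. So it vanishes, and $f=\sin r$ there. If $f\le\sin r$ everywhere, then $f=\sin r$ on all meridians, so the metric is $dr^2+\sin^2r\,d\theta^2$ and $S$ is isometric to the unit sphere. By rigidity it is congruent to the unit sphere. $\square$
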